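\title{Injective generation does not pass to Morita context rings with zero bimodule maps}

\begin{abstract}
Injectives generate for a ring if the smallest localizing subcategory of its unbounded derived category that contains the injective modules is the whole category. We show that this property need not pass from a ring $A$ to the Morita context ring $\left(\begin{smallmatrix}A&M\\M&A\end{smallmatrix}\right)_{(0,0)}$ of an $A$-bimodule $M$ with zero bimodule maps. In the counterexample $A$ is the ring of eventually constant sequences in a field, which is commutative, von Neumann regular and hereditary, and $M$ is cyclic and projective on each side. The property does pass to the Morita context ring when $A$ is semisimple, when $M$ is invertible, and when $M$ has finite flat dimension on the left and the derived tensor product with $M$ is nilpotent. It passes back to $A$ whenever $M$ has finite flat dimension on the left.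
\end{abstract}

\section{The question and the results}\label{sec:intro}

Rings are associative and unital, modules are right modules unless stated otherwise, and complexes are graded cohomologically. For a ring $\Lambda$ let $\mathsf D(\operatorname{Mod}\Lambda)$ be the unbounded derived category of $\Lambda$-modules; a module is viewed as a complex concentrated in degree $0$. A \emph{localizing subcategory} is a full triangulated subcategory (closed under isomorphisms, shifts and cones) that is closed under arbitrary direct sums. We write $\mathsf{Loc}(\operatorname{Inj}\Lambda)$ for the smallest localizing subcategory that contains all injective $\Lambda$-modules, and we say that \emph{injectives generate for $\Lambda$} if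
\[
\mathsf{Loc}(\operatorname{Inj}\Lambda)=\mathsf D(\operatorname{Mod}\Lambda).
\]

The definition measures an asymmetry. A localizing subcategory that contains the terms of a bounded above complex contains the complex (Lemma~\ref{lem:closure}). A projective resolution is bounded above, and for this reason the projective modules generate the derived category of every ring. An injective resolution $0\to X\to I^0\to I^1\to\cdots$ extends in the other direction, and the lemma applies to it only when it is finite. So injectives generate when $\Lambda$ has finite injective dimension over itself, for instance when $\Lambda$ is self-injective or has finite global dimension; beyond these cases another argument is needed.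

Let $A$ be a ring and $M$ an $A$-bimodule. The \emph{Morita context ring with zero bimodule maps} $\left(\begin{smallmatrix}A&M\\M&A\end{smallmatrix}\right)_{(0,0)}$ consists of the matrices $\left(\begin{smallmatrix}a&n\\m&b\end{smallmatrix}\right)$ with $a,b\in A$ and $m,n\in M$, with entrywise addition and the multiplication
\[
\begin{pmatrix} a & n\\ m & b \end{pmatrix}\begin{pmatrix} a' & n'\\ m' & b' \end{pmatrix}=\begin{pmatrix} aa' & an'+nb'\\ ma'+bm' & bb' \end{pmatrix}.
\]
Thus products of two off-diagonal entries are set to zero. The following question comes from the paper of Kostas and Psaroudakis~\cite{KP}.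

\medskip
\noindent\textbf{Question.} \emph{If injectives generate for $A$, do they generate for $\left(\begin{smallmatrix}A&M\\M&A\end{smallmatrix}\right)_{(0,0)}$?}
\medskip

It helps to see this ring as a trivial extension. The \emph{trivial extension} $A\ltimes M$ is the abelian group $A\oplus M$ with multiplication $(a,m)(a',m')=(aa',am'+ma')$; in it $M$ is an ideal of square zero with quotient $A$. The diagonal matrices form the ring $B=A\times A$, the off-diagonal matrices form a $B$-bimodule $N$, and the multiplication rule above says that
\begin{equation}\label{eq:BN}
\left(\begin{smallmatrix}A&M\\M&A\end{smallmatrix}\right)_{(0,0)}=B\ltimes N,\qquad B=A\times A,\quad N=\left(\begin{smallmatrix}0&M\\M&0\end{smallmatrix}\right).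
\end{equation}
One would guess a positive answer. Since $N^2=0$, every module $X$ over $B\ltimes N$ is an extension of the two $B$-modules $XN$ and $X/XN$, and $B$-modules are built from injective $B$-modules as soon as injectives generate for $A$. The gap in this reasoning is that an injective $B$-module need not be injective over $B\ltimes N$. The gap cannot be closed: the answer to the question is no.

\begin{theorem}\label{thm:counter}
Let $k$ be a field and let $A$ be the ring of eventually constant sequences $a=(a_n)_{n\ge0}$ in $k$, with pointwise operations. Let $M=\{m\in A: m_0=0\}$ with the $A$-bimodule structure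
\[
(amb)_0=0,\qquad (amb)_n=a_n\,m_n\,b_{n-1}\quad(n\ge1).
\]
Then injectives generate for $A$, but injectives do not generate for the ring $\Lambda=\left(\begin{smallmatrix}A&M\\M&A\end{smallmatrix}\right)_{(0,0)}$. Moreover $A$ is commutative, von Neumann regular and hereditary, of global dimension exactly $1$. As a left module $M\cong A(1-e_0)$, where $e_0=(1,0,0,\dots)$, and as a right module $M\cong A$; so $M$ is cyclic projective on both sides.
\end{theorem}

For the same pair $(A,M)$ injectives do not generate for $A\ltimes M$ either (Proposition~\ref{prop:trivext}).

For the positive results, recall that $M$ is \emph{invertible} if there is an $A$-bimodule $M'$ with $M\otimes_AM'\cong A\cong M'\otimes_AM$ as bimodules. Let $\operatorname{fd}({}_AM)$ be the flat dimension of $M$ as a left module, so that $\operatorname{Tor}_i^A(-,M)=0$ for $i>\operatorname{fd}({}_AM)$, and put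
\[
T=-\otimes^{\mathbf L}_AM\colon \mathsf D(\operatorname{Mod}A)\to\mathsf D(\operatorname{Mod}A).
\]

\begin{theorem}\label{thm:positive}
Let $A$ be any ring, $M$ an $A$-bimodule, and $\Lambda=\left(\begin{smallmatrix}A&M\\M&A\end{smallmatrix}\right)_{(0,0)}$.
\begin{itemize}
\item[(a)] If $\operatorname{gldim}A=0$, then injectives generate for $\Lambda$, for every $M$.
\item[(b)] If $M$ is invertible and injectives generate for $A$, then injectives generate for $\Lambda$.
\item[(c)] If $\operatorname{fd}({}_AM)<\infty$, $T^n(A)=0$ for some $n\ge1$ (for example, ${}_AM$ is flat and $M^{\otimes_An}=0$), and injectives generate for $A$, then injectives generate for $\Lambda$.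
\item[(d)] If $\operatorname{fd}({}_AM)<\infty$ and injectives generate for $\Lambda$, then injectives generate for $A$.
\end{itemize}
The same statements hold with $A\ltimes M$ in place of $\Lambda$.
\end{theorem}

Theorem~\ref{thm:counter} shows that (a)--(c) are sharp in the following sense. The implication of the question holds for all $M$ when $\operatorname{gldim}A=0$ and can fail when $\operatorname{gldim}A=1$. Invertibility in (b) cannot be weakened to ``free of rank one on the right and cyclic projective on the left.'' The nilpotency hypothesis $T^n(A)=0$ in (c) cannot be dropped, even for $M$ cyclic projective on both sides.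

Both theorems come from one exact sequence (Lemma~\ref{lem:coind}), which says that an injective $A$-module $I$ is built from injective modules over $A\ltimes M$ if and only if $\operatorname{Hom}_A(M,I)$ is. Everything then depends on how the functor $\operatorname{Hom}_A(M,-)$ moves modules around. It may return to where it started, as in (a); it may be run backwards, as in (b); it may reach zero, as in (c). In Theorem~\ref{thm:counter} it moves along a half-line $S_0\mapsto S_1\mapsto S_2\mapsto\cdots$ of simple modules and does none of the three.

\section{What a localizing subcategory contains}\label{sec:loc}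

Two facts are used throughout. A short exact sequence of complexes gives a triangle in the derived category, so if two of its terms lie in a localizing subcategory, so does the third. And if $G\colon\mathsf D(\operatorname{Mod}\Lambda)\to\mathsf D(\operatorname{Mod}\Lambda')$ is a triangulated functor that preserves direct sums, then the preimage under $G$ of a localizing subcategory is localizing; in particular $\ker G=\{X: GX\cong0\}$ is localizing. Direct sums in $\mathsf D(\operatorname{Mod}\Lambda)$ are computed termwise.

\begin{lemma}\label{lem:closure}
Let $L$ be a localizing subcategory of $\mathsf D(\operatorname{Mod}\Lambda)$.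
\begin{itemize}
\item[(i)] $L$ is closed under direct summands.
\item[(ii)] If a complex $X$ is the union of subcomplexes $X_0\subseteq X_1\subseteq\cdots$ that lie in $L$, then $X\in L$.
\item[(iii)] A bounded above complex whose terms lie in $L$ lies in $L$. In particular, if $\cdots\to E_1\to E_0\to Z\to0$ is an exact sequence of modules with all $E_j\in L$, then $Z\in L$.
\item[(iv)] If $0\to Z\to E\to Z\to0$ is an exact sequence of modules with $E\in L$, then $Z\in L$.
\item[(v)] If $\Lambda\in L$, then $L=\mathsf D(\operatorname{Mod}\Lambda)$.
\end{itemize}
\end{lemma}

\begin{proof}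
(i) Let $X\oplus Y\in L$ and let $U\in L$ be the sum of countably many copies of $X\oplus Y$. Rebracketing gives $U\cong X\oplus U$, and the split triangle $U\to X\oplus U\to X\to U[1]$ gives $X\in L$.

(ii) Let $\theta$ be the endomorphism of $\bigoplus_jX_j$ that sends $x$ in the $j$th summand to $x$ in the $j$th summand minus $x$ in the $(j+1)$st. It is injective, since it preserves the nonzero component of lowest index, and its cokernel is $\varinjlim X_j=X$. The sequence $0\to\bigoplus_j X_j\to\bigoplus_j X_j\to X\to0$ gives $X\in L$.

(iii) After a shift, $X^i=0$ for $i>0$. Let $X_j$ be the subcomplex formed by the terms of degree $\ge-j$. Then $X_0=X^0$ and $X_j/X_{j-1}=X^{-j}[j]$, so all $X_j$ lie in $L$ by induction, and (ii) applies. For the second statement, $Z$ is quasi-isomorphic to the complex $\cdots\to E_1\to E_0\to0$.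

(iv) Let $i\colon Z\to E$ and $p\colon E\to Z$ be the two maps and let $d=ip$. Then $\ker d=\ker p=i(Z)=\operatorname{im}d$, so $\cdots\xrightarrow{d}E\xrightarrow{d}E\xrightarrow{p}Z\to0$ is exact, and (iii) applies.

(v) Free modules lie in $L$. By (iii), applied to a free resolution, every module lies in $L$, and then so does every bounded above complex. An arbitrary complex $X$ is the union of the bounded above subcomplexes $\cdots\to X^{j-1}\to\ker d^j\to0$, $j\ge0$, and (ii) applies.
\end{proof}

\begin{corollary}\label{cor:finite}
A $\Lambda$-module of finite injective dimension lies in $\mathsf{Loc}(\operatorname{Inj}\Lambda)$. If $\Lambda$ has finite injective dimension as a right module over itself, in particular if $\operatorname{gldim}\Lambda<\infty$, then injectives generate for $\Lambda$.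
\end{corollary}

\begin{proof}
Such a module is quasi-isomorphic to a bounded complex of injectives; apply parts (iii) and (v) of Lemma~\ref{lem:closure}.
\end{proof}

\section{Injective modules over a trivial extension}\label{sec:trivext}

In this section $A$ is a ring, $M$ an $A$-bimodule, $R=A\ltimes M$, and $L=\mathsf{Loc}(\operatorname{Inj}R)$. There are ring homomorphisms $\iota\colon A\to R$ and $\pi\colon R\to A$ with $\pi\iota=\operatorname{id}$. We regard $A$-modules as $R$-modules through $\pi$, that is, with $M$ acting as zero. This functor is exact and preserves direct sums, so it induces a triangulated functor $\pi_*\colon\mathsf D(\operatorname{Mod}A)\to\mathsf D(\operatorname{Mod}R)$ that preserves direct sums. For $X\in\mathsf D(\operatorname{Mod}A)$ we write $X\in L$ for $\pi_*X\in L$.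

The first lemma is the correct part of the guess made in the introduction.

\begin{lemma}\label{lem:criterion}
If injectives generate for $A$ and every injective $A$-module lies in $L$, then injectives generate for $R$.
\end{lemma}

\begin{proof}
The localizing subcategory $\pi_*^{-1}(L)$ contains the injective $A$-modules, so it is all of $\mathsf D(\operatorname{Mod}A)$. In the exact sequence $0\to M\to R\to A\to0$ of right $R$-modules, $M$ acts as zero on both outer terms. So they lie in $L$, hence $R\in L$, and Lemma~\ref{lem:closure}(v) applies.
\end{proof}

It remains to compare an injective $A$-module with injective $R$-modules. The standard source of the latter is coinduction along $\iota$. For an $A$-module $X$ put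
\[
CX=\operatorname{Hom}_A(R,X),\qquad FX=\operatorname{Hom}_A(M,X),
\]
where homomorphisms are right $A$-linear, $CX$ is a right $R$-module by $(\varphi r)(z)=\varphi(rz)$, and $FX$ is a right $A$-module by $(\varphi a)(m)=\varphi(am)$. The functor $F$ is right adjoint to $-\otimes_AM$.

\begin{lemma}\label{lem:coind}
For every $A$-module $X$ there is an exact sequence of $R$-modules
\begin{equation}\label{eq:coind}
0\to X\to CX\to FX\to0,
\end{equation}
natural in $X$. If $X$ is an injective $A$-module, then $CX$ is an injective $R$-module, and therefore $X\in L$ if and only if $FX\in L$.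
\end{lemma}

\begin{proof}
View $0\to M\to R\to A\to0$ as a sequence of (left $R$, right $A$)-bimodules. It splits as a sequence of right $A$-modules, so it stays exact under $\operatorname{Hom}_A(-,X)$. The ring $R$ acts on the left of $M$ and of $A$ through $\pi$, so it acts on $\operatorname{Hom}_A(A,X)=X$ and on $FX$ through $\pi$, in agreement with our convention. By adjunction $\operatorname{Hom}_R(Y,CX)\cong\operatorname{Hom}_A(Y,X)$ naturally in the $R$-module $Y$, where on the right $Y$ is restricted along $\iota$. This functor of $Y$ is exact when $X$ is injective.
\end{proof}

Two small cases show the ways in which \eqref{eq:coind} puts a module into $L$, and the second shows how to defeat it.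

\begin{example}[a loop]\label{ex:loop}
Let $A=M=k$ be a field, so that $R=k[x]/(x^2)$. Then $Fk\cong k$, and \eqref{eq:coind} reads $0\to k\to Ck\to k\to0$. The equivalence ``$k\in L$ if and only if $Fk\in L$'' is empty. But the sequence splices with itself to a resolution $\cdots\to Ck\to Ck\to k\to0$ by injective $R$-modules that runs to the \emph{left}, so $k\in L$ by Lemma~\ref{lem:closure}(iv). Injective $k$-modules are sums of copies of $k$, so injectives generate for $R$ by Lemma~\ref{lem:criterion}.
\end{example}

\begin{example}[a finite line]\label{ex:line}
Let $N\ge1$, let $A=k^{N+1}$ with components numbered $0,\dots,N$ and primitive idempotents $e_0,\dots,e_N$, and let $M$ have $k$-basis $x_1,\dots,x_N$ with $ax_nb=a_nb_{n-1}x_n$. Let $S_n=e_nA$, that is, $k$ with $a$ acting as $a_n$. A homomorphism $X\to S_n$ vanishes on $X(1-e_n)$, and $a$ acts on $Xe_n$ as the scalar $a_n$, so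
\begin{equation}\label{eq:homS}
\operatorname{Hom}_A(X,S_n)\cong\operatorname{Hom}_k(Xe_n,k).
\end{equation}
For $n<N$ we have $Me_n=kx_{n+1}$, and $(\varphi a)(x_{n+1})=\varphi(ax_{n+1})=a_{n+1}\varphi(x_{n+1})$, so $FS_n\cong S_{n+1}$. Also $Me_N=0$, so $FS_N=0$. By Lemma~\ref{lem:coind}, $S_N\in L$, then $S_{N-1}\in L$, and so on down to $S_0$. Injectives generate for $R$ because the line ends.

The injective modules $CS_n$ with $n<N$ are also projective. Write $e_n$, $x_n$ for $(e_n,0)$, $(0,x_n)\in R$ and put $P_n=e_nR$, so that $P_0=ke_0\cong S_0$ and $P_n=ke_n\oplus kx_n$ for $n\ge1$. By \eqref{eq:homS}, $CS_n$ is the $k$-dual of $Re_n=ke_n\oplus kx_{n+1}$. If $\varepsilon,\xi$ is the dual basis, then evaluating on $e_n$ and $x_{n+1}$ gives $\xi e_{n+1}=\xi$ and $\xi x_{n+1}=\varepsilon$. So $r\mapsto\xi r$ is an isomorphism $P_{n+1}\to CS_n$.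

Left multiplication by $x_n$ maps $P_{n-1}$ to $P_n$, with $e_{n-1}\mapsto x_n$ and $x_{n-1}\mapsto 0$. These maps form a complex
\[
P\colon\quad 0\to P_0\to P_1\to\cdots\to P_N\to0,
\]
which is exact except at $P_N$, where the cohomology is $P_N/kx_N\cong S_N$. Compare two computations. If $J$ is an injective $R$-module, then $\operatorname{Hom}_R(P,J)$ has cohomology only at the far end, namely $\operatorname{Hom}_R(S_N,J)$ in degree $-N$. On the other hand $\operatorname{Hom}_R(P_n,P_0)\cong e_0Re_n$ is $k$ for $n=0$ and zero otherwise, so $\operatorname{Hom}_R(P,P_0)$ is $k$ in degree $0$, whatever $N$ is. If the line has no far end, $\operatorname{Hom}_R(P,-)$ kills every injective module and still detects $P_0$.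
\end{example}

So we want a line with a beginning and no end. The beginning prevents the escape of Example~\ref{ex:loop}: since $e_0M=0$, the idempotent $e_0$ annihilates $FX$ for every $X$, so $S_0$ is never the right-hand term of a sequence \eqref{eq:coind}. An infinite line needs a ring with infinitely many orthogonal idempotents $e_n$ such that $e_nA=ke_n$. The sum $\bigoplus_{n\ge0}ke_n$ has no unit, and adjoining one gives the ring of eventually constant sequences. This is the ring of Theorem~\ref{thm:counter}.

\section{An obstruction to injective generation}\label{sec:obstruction}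

To show that a module lies outside $\mathsf{Loc}(\operatorname{Inj}\Lambda)$ we need a triangulated functor on $\mathsf D(\operatorname{Mod}\Lambda)$ that preserves direct sums, kills the injective modules, and does not kill the given module. Example~\ref{ex:line} suggests $\operatorname{Hom}_\Lambda(P,-)$ for an exact complex $P$ of projectives that is infinite to the right. The difficulty is to extend this functor from modules to complexes: the usual Hom complex is formed with products over infinitely many degrees, and since $P$ is not bounded above there is no reason for it to respect direct sums or quasi-isomorphisms. The remedy is to rewrite Hom as a tensor product with the dual complex, which \emph{is} bounded above.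

\begin{proposition}\label{prop:obstruction}
Let $\Lambda$ be a ring and let
\[
0\to P_0\xrightarrow{\lambda_1}P_1\xrightarrow{\lambda_2}P_2\to\cdots
\]
be an exact sequence of finitely generated projective right $\Lambda$-modules. For every module $X\in\mathsf{Loc}(\operatorname{Inj}\Lambda)$ the sequence
\begin{equation}\label{eq:homseq}
\cdots\to\operatorname{Hom}_\Lambda(P_2,X)\to\operatorname{Hom}_\Lambda(P_1,X)\to\operatorname{Hom}_\Lambda(P_0,X)\to0
\end{equation}
is exact. Consequently, if $\lambda_1$ is not a split monomorphism, then $P_0\notin\mathsf{Loc}(\operatorname{Inj}\Lambda)$ and injectives do not generate for $\Lambda$.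
\end{proposition}

\begin{proof}
For a finitely generated projective right module $P$, the dual $P^*=\operatorname{Hom}_\Lambda(P,\Lambda)$ is a finitely generated projective left module. The map
\[
X\otimes_\Lambda P^*\to\operatorname{Hom}_\Lambda(P,X),\qquad x\otimes\varphi\mapsto\bigl(p\mapsto x\varphi(p)\bigr),
\]
is natural in $P$ and $X$ and is an isomorphism for $P=\Lambda$, hence for finite sums of copies of $\Lambda$ and their summands. Let $Q$ be the complex of left modules $\cdots\to P_2^*\to P_1^*\to P_0^*\to0$ with $P_n^*$ in degree $-n$. For a complex $X$ of right modules let $X\otimes_\Lambda Q$ be the total complex formed with direct sums, whose term of degree $n$ is $\bigoplus_{i+j=n}X^i\otimes_\Lambda Q^j$.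

The functor $-\otimes_\Lambda Q$ preserves acyclicity. Indeed, let $X$ be acyclic and let $Q_m\subseteq Q$ be the subcomplex of terms of degree $\ge-m$. The sequences $0\to Q_{m-1}\to Q_m\to P_m^*[m]\to0$ are split in each degree, so they stay exact after tensoring with $X$, and $X\otimes_\Lambda P_m^*$ is acyclic because $P_m^*$ is flat. By induction each $X\otimes_\Lambda Q_m$ is acyclic, and so is their union $X\otimes_\Lambda Q$. The functor also respects homotopies, mapping cones and direct sums. It therefore preserves quasi-isomorphisms and induces a triangulated functor $G\colon\mathsf D(\operatorname{Mod}\Lambda)\to\mathsf D(\operatorname{Mod}\mathbb Z)$ that preserves direct sums, and $\ker G$ is localizing.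

For a module $X$, the complex $G(X)=X\otimes_\Lambda Q$ is the complex \eqref{eq:homseq} by the isomorphism above. If $X$ is injective, \eqref{eq:homseq} is exact because $\operatorname{Hom}_\Lambda(-,X)$ is an exact functor. So $\mathsf{Loc}(\operatorname{Inj}\Lambda)\subseteq\ker G$, which is the first claim. If $P_0\in\mathsf{Loc}(\operatorname{Inj}\Lambda)$, exactness of \eqref{eq:homseq} at the right end for $X=P_0$ gives $\psi\colon P_1\to P_0$ with $\psi\lambda_1=\operatorname{id}$.
\end{proof}

Finite generation is used to turn Hom into a tensor product. That the sequence has a left end is used to make $Q$ bounded above, and the first claim fails without it: over $R=k[x]/(x^2)$ injectives generate, the doubly infinite complex $\cdots\xrightarrow{x}R\xrightarrow{x}R\xrightarrow{x}\cdots$ is exact, and applying $\operatorname{Hom}_R(-,k)$ to it gives a complex with nonzero terms and zero differentials.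

The following form of the obstruction describes an infinite line inside a ring.

\begin{corollary}\label{cor:chain}
Let $\Lambda$ be an algebra over a field $k$. Suppose that $\Lambda$ contains orthogonal idempotents $f_0,f_1,\dots$ and nonzero elements $y_1,y_2,\dots$ such that, for all $n\ge1$,
\[
y_n=f_ny_nf_{n-1},\qquad y_{n+1}y_n=0,\qquad f_n\Lambda=kf_n\oplus ky_n,\qquad f_0\Lambda=kf_0 .
\]
Then $f_0\Lambda\notin\mathsf{Loc}(\operatorname{Inj}\Lambda)$, and injectives do not generate for $\Lambda$.
\end{corollary}

\begin{proof}
The modules $f_n\Lambda$ are cyclic projective, and $f_n\neq 0$ because $y_{n+1}=y_{n+1}f_n\neq0$. The map $\lambda_n\colon f_{n-1}\Lambda\to f_n\Lambda$, $z\mapsto y_nz$, is right $\Lambda$-linear and takes values in $f_n\Lambda$ since $y_n=f_ny_n$. It sends $f_{n-1}$ to $y_n\ne0$ and, for $n\ge2$, sends $y_{n-1}$ to $0$. Hence $\operatorname{im}\lambda_n=ky_n$, $\ker\lambda_1=0$, and $\ker\lambda_n=ky_{n-1}=\operatorname{im}\lambda_{n-1}$ for $n\ge2$. So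
\begin{equation}\label{eq:chain}
0\to f_0\Lambda\xrightarrow{\lambda_1}f_1\Lambda\xrightarrow{\lambda_2}f_2\Lambda\xrightarrow{\lambda_3}\cdots
\end{equation}
is exact. Evaluation at $f_1$ gives $\operatorname{Hom}_\Lambda(f_1\Lambda,f_0\Lambda)\cong f_0\Lambda f_1=kf_0f_1=0$, while $f_0\Lambda\ne0$. So $\lambda_1$ does not split, and Proposition~\ref{prop:obstruction} applies.
\end{proof}

\section{The counterexample}\label{sec:counter}

Let $k$, $A$, $M$ and $\Lambda$ be as in Theorem~\ref{thm:counter}, and let $e_n\in A$ be the sequence with $1$ in position $n$ and $0$ elsewhere.

\subsection*{The ring $A$}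
Recall that a ring is \emph{von Neumann regular} if for every $a$ there is $a'$ with $aa'a=a$, and that a commutative ring is \emph{hereditary} if all its ideals are projective, which is equivalent to $\operatorname{gldim}\le1$.

\begin{lemma}\label{lem:A}
The commutative ring $A$ is von Neumann regular and $\operatorname{gldim}A=1$. Injectives generate for $A$.
\end{lemma}

\begin{proof}
Given $a\in A$, put $a'_n=a_n^{-1}$ if $a_n\ne0$ and $a'_n=0$ otherwise. Then $a'$ is eventually constant and $aa'a=a$. The element $aa'$ is an idempotent that generates the ideal $aA$, so every ideal $\mathfrak a$ is generated by the idempotents it contains. The idempotents of $A$ are the indicator sequences of the finite and the cofinite subsets of $\{0,1,2,\dots\}$, so there are countably many. List those in $\mathfrak a$ as $g_1,g_2,\dots$, with repetitions if necessary, and put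
\[
p_j=\prod_{i\le j}(1-g_i),\quad p_0=1,\qquad h_j=g_jp_{j-1}=p_{j-1}-p_j\in\mathfrak a .
\]
The $h_j$ are idempotents, and $h_ih_j=0$ for $i<j$ because the product contains the factor $g_i(1-g_i)$. Since $h_1+\dots+h_j=1-p_j$ and $g_jp_j=0$, we get $g_j=g_j(h_1+\dots+h_j)$. So $\mathfrak a=\bigoplus_jh_jA$ is projective, and $\operatorname{gldim}A\le1$. If $\operatorname{gldim}A$ were $0$, the ideal $\bigoplus_ne_nA$ of sequences with finite support would be a direct summand of $A$, hence equal to $gA$ for an idempotent $g$ of finite support; but $e_n\notin gA$ when $g_n=0$. The last statement follows from Corollary~\ref{cor:finite}.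
\end{proof}

\subsection*{The bimodule $M$}
The sequence $amb$ is eventually constant, and the bimodule axioms hold position by position. Let $u=1-e_0\in M$. Since $(au)_n=a_n$ for $n\ge1$, the left action on $M$ is the multiplication of $A$, and $M=Au\cong A(1-e_0)$ as a left module. Since $(ub)_n=b_{n-1}$ for $n\ge1$, the map $b\mapsto ub$ shifts a sequence one step to the right and is an isomorphism $A\to M$ of right modules. This proves the statements about $M$ in Theorem~\ref{thm:counter}.

Constant sequences act on $M$ in the same way from both sides, so $\Lambda$ and $A\ltimes M$ are $k$-algebras. For $n\ge1$ let $x_n\in M$ be the sequence $e_n$ viewed in $M$. Then $ax_nb=a_nb_{n-1}x_n$ as in Example~\ref{ex:line}, and $e_nm=m_nx_n$. Hence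
\begin{equation}\label{eq:local}
e_nA=ke_n,\qquad e_0M=0,\qquad e_nM=kx_n,\quad x_n=e_nx_ne_{n-1}\quad(n\ge1).
\end{equation}

\subsection*{The infinite line in $\Lambda$}
An off-diagonal entry connects the two diagonal corners, so a line in $\Lambda$ has to alternate between them (Figure~\ref{fig:zigzag}). Put
\[
f_n=\begin{pmatrix}e_n&0\\0&0\end{pmatrix},\quad y_n=\begin{pmatrix}0&x_n\\0&0\end{pmatrix}\ \ (n\text{ even}),\qquad
f_n=\begin{pmatrix}0&0\\0&e_n\end{pmatrix},\quad y_n=\begin{pmatrix}0&0\\x_n&0\end{pmatrix}\ \ (n\text{ odd}),
\]
where $f_n$ is defined for $n\ge0$ and $y_n$ for $n\ge1$.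

\begin{figure}[ht]
\centering
\begin{tikzpicture}[x=2cm,y=1.5cm]
\node at (-1.1,1) {upper left};
\node at (-1.1,0) {lower right};
\node (a0) at (0,1) {$f_0$};
\node (a1) at (1,1) {$\bullet$};
\node (a2) at (2,1) {$f_2$};
\node (a3) at (3,1) {$\bullet$};
\node (a4) at (4,1) {$\cdots$};
\node (b0) at (0,0) {$\bullet$};
\node (b1) at (1,0) {$f_1$};
\node (b2) at (2,0) {$\bullet$};
\node (b3) at (3,0) {$f_3$};
\node (b4) at (4,0) {$\cdots$};
\draw[->,thick] (a0) -- node[pos=0.2,right] {$y_1$} (b1);
\draw[->,thick] (b1) -- node[pos=0.2,right] {$y_2$} (a2);
\draw[->,thick] (a2) -- node[pos=0.2,right] {$y_3$} (b3);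
\draw[->,thick] (b3) -- node[pos=0.2,right] {$y_4$} (a4);
\draw[->,dashed] (b0) -- (a1);
\draw[->,dashed] (a1) -- (b2);
\draw[->,dashed] (b2) -- (a3);
\draw[->,dashed] (a3) -- (b4);
\end{tikzpicture}
\caption{Column $n=0,1,2,\dots$ shows the idempotent $e_n$ of $A$ placed in the upper left or the lower right corner of the matrix ring $\Lambda$. An arrow from $g$ to $g'$ is the map $g\Lambda\to g'\Lambda$ given by left multiplication with an element $x_n\in M$ in an off-diagonal position. The composite of two consecutive arrows is zero. The proof uses the solid line.}
\label{fig:zigzag}
\end{figure}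

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
It remains to show that injectives do not generate for $\Lambda$. We check the hypotheses of Corollary~\ref{cor:chain}. The $f_n$ are orthogonal idempotents and $y_n\ne0$. The product $y_{n+1}y_n$ vanishes because both factors are off-diagonal. For $n$ even, the multiplication rule gives
\[
f_n\begin{pmatrix}a&m'\\m&b\end{pmatrix}=\begin{pmatrix}e_na&e_nm'\\0&0\end{pmatrix},\qquad f_ny_nf_{n-1}=\begin{pmatrix}0&e_nx_ne_{n-1}\\0&0\end{pmatrix},
\]
the second formula for $n\ge2$, and for $n$ odd it gives
\[
f_n\begin{pmatrix}a&m'\\m&b\end{pmatrix}=\begin{pmatrix}0&0\\e_nm&e_nb\end{pmatrix},\qquad f_ny_nf_{n-1}=\begin{pmatrix}0&0\\e_nx_ne_{n-1}&0\end{pmatrix}.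
\]
By \eqref{eq:local}, $f_0\Lambda=kf_0$, and $f_n\Lambda=kf_n\oplus ky_n$ and $f_ny_nf_{n-1}=y_n$ for $n\ge1$.
\end{proof}

\begin{proposition}\label{prop:trivext}
For $A$ and $M$ as in Theorem~\ref{thm:counter}, injectives do not generate for $A\ltimes M$.
\end{proposition}

\begin{proof}
Take $f_n=(e_n,0)$ and $y_n=(0,x_n)$. Then $f_n(a,m)=(e_na,e_nm)$, $f_ny_nf_{n-1}=(0,e_nx_ne_{n-1})$ and $y_{n+1}y_n=0$, so by \eqref{eq:local} the hypotheses of Corollary~\ref{cor:chain} hold.
\end{proof}

\begin{remark}\label{rem:resolution}
Let $R=A\ltimes M$ and $S_n=e_nA$. Formula \eqref{eq:homS} holds for $A$ and shows that $S_n$ is an injective $A$-module. Since $me_n=m_{n+1}x_{n+1}$, we have $Me_n=kx_{n+1}$ for all $n\ge0$, and the computations of Example~\ref{ex:line} give $FS_n\cong S_{n+1}$ and $CS_n\cong f_{n+1}R$. So \eqref{eq:chain} is an injective resolution of $f_0R\cong S_0$ whose terms are finitely generated projective. As $S_0\notin\mathsf{Loc}(\operatorname{Inj}R)$, Lemma~\ref{lem:coind} shows that no $S_n$ lies in $\mathsf{Loc}(\operatorname{Inj}R)$.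
\end{remark}

\begin{remark}\label{rem:product}
The proof uses only \eqref{eq:local}; eventual constancy enters through Lemma~\ref{lem:A}. If $A$ is replaced by the ring of all sequences $(a_n)_{n\ge0}$ and $M$ is defined by the same formulas, then \eqref{eq:local} still holds, and injectives generate for $A$ because $A=\prod_nS_n$ is a product of modules that are injective by \eqref{eq:homS}. What matters is that the line has a beginning. Let instead $A=k^{\mathbb Z}$, again self-injective, and let $M$ and $M'$ be $k^{\mathbb Z}$ with $(amb)_n=a_nm_nb_{n-1}$ and $(am'b)_n=a_nm'_nb_{n+1}$. The maps $m\otimes m'\mapsto(m_nm'_{n-1})_n$ and $m'\otimes m\mapsto(m'_nm_{n+1})_n$ are bimodule maps $M\otimes_AM'\to A$ and $M'\otimes_AM\to A$, and they are bijective because the first tensor factor is free on the constant sequence $1$ as a right module. So $M$ is invertible, and injectives generate for the Morita context ring by Theorem~\ref{thm:positive}(b).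
\end{remark}

\section{Proof of Theorem~\ref{thm:positive}}\label{sec:positive}

\subsection*{Reduction to trivial extensions}
We prove (a)--(d) for $R=A\ltimes M$ with $(A,M)$ arbitrary. The statements for $\Lambda$ follow by applying this to the pair $(B,N)$ of \eqref{eq:BN}, once the hypotheses and conclusions are translated.

Let $\varepsilon_1=(1,0)$ and $\varepsilon_2=(0,1)$ in $B$. A $B$-module $X$ is the pair of $A$-modules $(X\varepsilon_1,X\varepsilon_2)$, so $\mathsf D(\operatorname{Mod}B)$ is the product of two copies of $\mathsf D(\operatorname{Mod}A)$, projective and injective $B$-modules are the pairs of projective and of injective $A$-modules, and $\operatorname{gldim}B=\operatorname{gldim}A$. Put $L_A=\mathsf{Loc}(\operatorname{Inj}A)$ and $L_B=\mathsf{Loc}(\operatorname{Inj}B)$. The subcategory $L_A\times L_A$ is localizing and contains the injective $B$-modules, so it contains $L_B$. The objects $X$ with $(X,0)\in L_B$ and $(0,X)\in L_B$ form a localizing subcategory that contains the injective $A$-modules, so $L_A\times L_A\subseteq L_B$. Hence $L_B=L_A\times L_A$, and injectives generate for $B$ if and only if they generate for $A$.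

As a left $B$-module, $N$ is the pair $(\varepsilon_1N,\varepsilon_2N)=(M,M)$, so $\operatorname{fd}({}_BN)=\operatorname{fd}({}_AM)$. On $\varepsilon_1N$, the upper right corner, $B$ acts from the right through its second factor, and on $\varepsilon_2N$ through its first. Therefore $(X_1,X_2)\otimes_BN=(X_2\otimes_AM,\,X_1\otimes_AM)$, and the functor $T_N=-\otimes_B^{\mathbf L}N$ satisfies $T_N(X_1,X_2)=(TX_2,TX_1)$. In particular $T_N^n(B)=(T^nA,T^nA)$ vanishes if and only if $T^n(A)$ does. Finally, if $M'$ is inverse to $M$ and $N'=\left(\begin{smallmatrix}0&M'\\M'&0\end{smallmatrix}\right)$, then $N\otimes_BN'$ is the bimodule of diagonal matrices with entries in $M\otimes_AM'\cong A$, so it is isomorphic to $B$; exchanging the roles of $M$ and $M'$ gives $N'\otimes_BN\cong B$.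

From now on $R$, $L$, $C$ and $F$ are as in Section~\ref{sec:trivext}. In (a)--(c) injectives generate for $A$, in (a) by Corollary~\ref{cor:finite}, so by Lemma~\ref{lem:criterion} it suffices to show that every injective $A$-module lies in $L$. We begin with the shortest case.

\subsection*{Invertible bimodules: proof of (b)}
If $M$ is invertible, $-\otimes_AM$ is an autoequivalence of $\operatorname{Mod}A$, and its right adjoint $F$ is a quasi-inverse. This lets us run $F$ backwards. Let $I$ be an injective $A$-module, and put $I_0=I$ and $I_n=I_{n-1}\otimes_AM$. Equivalences preserve injectives, so all $I_n$ are injective, and $FI_n\cong I_{n-1}$. The sequences $0\to I_n\to CI_n\to I_{n-1}\to0$ of Lemma~\ref{lem:coind} splice to an exact sequence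
\[
\cdots\to CI_3\to CI_2\to CI_1\to I\to0
\]
with $CI_n$ injective over $R$. By Lemma~\ref{lem:closure}(iii), $I\in L$. \qed

\subsection*{Semisimple rings: proof of (a)}
If $\operatorname{gldim}A=0$, then $A$ is semisimple: there are finitely many simple modules $S_1,\dots,S_r$ up to isomorphism, every module is a direct sum of simples, and every module is injective. It suffices to show that $V=\{i:S_i\notin L\}$ is empty. Suppose it is not. The aim is to find a module $Y$ that reappears in $FY$ up to summands already known to be in $L$, and then to argue as in Example~\ref{ex:loop}.

Write $FS_i\cong\bigoplus_jS_j^{(\kappa_{ij})}$ with cardinals $\kappa_{ij}$, where $S^{(\kappa)}$ is the direct sum of $\kappa$ copies of $S$. If $i\in V$, then $FS_i\notin L$ by Lemma~\ref{lem:coind}, so $\kappa_{ij}\ne0$ for some $j\in V$. For $U\subseteq V$ put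
\[
s(U)=\{j\in V:\kappa_{ij}\ne0\text{ for some }i\in U\}.
\]
Then $s$ preserves inclusions, $s(V)\subseteq V$, and $s(U)\ne\emptyset$ when $U\ne\emptyset$. So $V\supseteq s(V)\supseteq s^2(V)\supseteq\cdots$ is a chain of nonempty subsets of a finite set, and it stabilizes at a nonempty set $W$ with $s(W)=W$.

The set $W$ reproduces itself, but the multiplicities of the simples need not match. Taking infinitely many copies removes the discrepancy. Let $\lambda$ be an infinite cardinal with $\lambda\ge\kappa_{ij}$ for all $i,j$, and let $Y=\bigoplus_{i\in W}S_i^{(\lambda)}$. Summing the sequences \eqref{eq:coind} gives an exact sequence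
\[
0\to Y\to E\xrightarrow{p}\bigoplus_{i\in W}(FS_i)^{(\lambda)}\to0,\qquad E=\bigoplus_{i\in W}(CS_i)^{(\lambda)}\in L .
\]
The multiplicity of $S_j$ in the right-hand term is $\sum_{i\in W}\lambda\kappa_{ij}$, which is $\lambda$ if $\kappa_{ij}\ne0$ for some $i\in W$ and $0$ otherwise. For $j\in V$ it is therefore $\lambda$ if $j\in s(W)=W$ and $0$ if not. So the right-hand term is isomorphic to $Y\oplus Y'$, where $Y'$ is a direct sum of modules $S_j$ with $j\notin V$, and $Y'\in L$. Let $E'=p^{-1}(Y)$. The sequence $0\to E'\to E\to Y'\to0$ gives $E'\in L$, and the sequence $0\to Y\to E'\to Y\to0$ gives $Y\in L$ by Lemma~\ref{lem:closure}(iv). By Lemma~\ref{lem:closure}(i), $S_i\in L$ for $i\in W$. This contradicts $\emptyset\ne W\subseteq V$. \qed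

\medskip
The finiteness of the set of simple modules is used to find $W$. In Remark~\ref{rem:resolution} the corresponding operation on subsets of $\{0,1,2,\dots\}$ is $U\mapsto U+1$, which fixes no nonempty set.

\subsection*{Finite flat dimension}
Parts (c) and (d) use the flat dimension hypothesis only through the next lemma, which controls how far a Hom functor moves an injective module from being injective.

\begin{lemma}\label{lem:flat}
Let $A$ and $A'$ be rings, $U$ a (left $A$, right $A'$)-bimodule with $\operatorname{fd}({}_AU)=d<\infty$, and $J$ an injective $A'$-module. Then the $A$-module $\operatorname{Hom}_{A'}(U,J)$ has injective dimension at most $d$.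
\end{lemma}

\begin{proof}
Let $P$ be a projective resolution of an $A$-module $X$. By adjunction we have $\operatorname{Hom}_A(P,\operatorname{Hom}_{A'}(U,J))\cong\operatorname{Hom}_{A'}(P\otimes_AU,J)$, and the exact functor $\operatorname{Hom}_{A'}(-,J)$ commutes with taking homology. So
\[
\operatorname{Ext}^i_A(X,\operatorname{Hom}_{A'}(U,J))\cong\operatorname{Hom}_{A'}(\operatorname{Tor}^A_i(X,U),J),
\]
which vanishes for $i>d$ and all $X$.
\end{proof}

\subsection*{Nilpotent bimodules: proof of (c)}
We want to iterate the equivalence ``$I\in L$ if and only if $FI\in L$'' until we reach zero, as in Example~\ref{ex:line}. The difficulty is that $FI$ need not be injective, so Lemma~\ref{lem:coind} does not apply a second time. We therefore work with bounded complexes of injectives, a class that is stable under the derived functor of $F$.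

We recall the standard facts. The functor $T$ is triangulated, preserves direct sums, and has the right adjoint $\Gamma=\mathbf R\!\operatorname{Hom}_A(M,-)$. If $X$ is a bounded complex of injective $A$-modules, then $\Gamma X$ is the complex $FX$ obtained by applying $F$ termwise, and every morphism to $X$ in $\mathsf D(\operatorname{Mod}A)$ is represented by a chain map. If ${}_AM$ is flat, then $T$ is the termwise tensor product and $T^n(A)=M^{\otimes_An}$; this justifies the example in the statement of (c).

\emph{Step 1: $\Gamma^n=0$.} The localizing subcategory $\ker T^n$ contains $A$, so $T^n=0$ by Lemma~\ref{lem:closure}(v). For any $X$, adjunction gives $\operatorname{Hom}(\Gamma^nX,\Gamma^nX)\cong\operatorname{Hom}(T^n\Gamma^nX,X)=0$, so $\Gamma^nX=0$.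

\emph{Step 2: a $\Gamma$-stable subcategory.} Let $\mathsf b\subseteq\mathsf D(\operatorname{Mod}A)$ consist of the objects isomorphic to bounded complexes of injectives. A morphism between two such complexes is represented by a chain map, whose mapping cone is again a bounded complex of injectives; so $\mathsf b$ is a triangulated subcategory. It contains the modules of finite injective dimension, and hence, by induction on the number of nonzero terms, all bounded complexes of such modules. If $X$ is a bounded complex of injectives, the terms of $FX$ have finite injective dimension by Lemma~\ref{lem:flat} with $A'=A$ and $U=M$. So $\Gamma X\in\mathsf b$.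

\emph{Step 3: iteration.} Let $X$ be a bounded complex of injective $A$-modules. Since \eqref{eq:coind} is natural, it gives a short exact sequence $0\to X\to CX\to FX\to0$ of complexes of $R$-modules. The middle term is a bounded complex of injective $R$-modules and lies in $L$. So for $X\in\mathsf b$ we have $X\in L$ if and only if $\Gamma X\in L$. Let $I$ be an injective $A$-module. By Step 2 all $\Gamma^jI$ lie in $\mathsf b$, so $I\in L$ if and only if $\Gamma^nI\in L$, and $\Gamma^nI=0$ by Step 1. \qed

\begin{example}
The triangular matrix ring $\left(\begin{smallmatrix}A&M\\0&A\end{smallmatrix}\right)$ is $B\ltimes N_0$, where $N_0$ is $M$ in the upper right corner. Here $\operatorname{fd}({}_BN_0)=\operatorname{fd}({}_AM)$ and $(X_1,X_2)\otimes^{\mathbf L}_BN_0=(0,TX_1)$, a functor of square zero. So if $\operatorname{fd}({}_AM)<\infty$ and injectives generate for $A$, then (c) shows that they generate for the triangular matrix ring. By Theorem~\ref{thm:counter} this fails once both corners are filled. There $M\cong A$ as a right module and ${}_AM$ is flat, so $T^n(A)\cong A$ for all $n$.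
\end{example}

\subsection*{The converse: proof of (d)}
Now we restrict along $\iota\colon A\to R$. Restriction is exact and preserves direct sums, so it induces a triangulated functor $\rho\colon\mathsf D(\operatorname{Mod}R)\to\mathsf D(\operatorname{Mod}A)$ that preserves direct sums. Let $J$ be an injective $R$-module. Then $\rho J\cong\operatorname{Hom}_R(R,J)$, with $R$ viewed as a (left $A$, right $R$)-bimodule. As a left $A$-module $R=A\oplus M$, so $\operatorname{fd}({}_AR)=\operatorname{fd}({}_AM)<\infty$. By Lemma~\ref{lem:flat}, $\rho J$ has finite injective dimension, and $\rho J\in\mathsf{Loc}(\operatorname{Inj}A)$ by Corollary~\ref{cor:finite}. So the localizing subcategory $\rho^{-1}(\mathsf{Loc}(\operatorname{Inj}A))$ contains the injective $R$-modules, and by hypothesis it is all of $\mathsf D(\operatorname{Mod}R)$. It contains the $R$-module $R/M$, and $\rho(R/M)\cong A$ because $\pi\iota=\operatorname{id}$. Hence $A\in\mathsf{Loc}(\operatorname{Inj}A)$, and Lemma~\ref{lem:closure}(v) shows that injectives generate for $A$. This completes the proof of Theorem~\ref{thm:positive}. \qed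

\begin{thebibliography}{9}

\bibitem{KP}
Panagiotis Kostas and Chrysostomos Psaroudakis,
\emph{Injective generation for graded rings},
arXiv:2407.19574 (2024).

\end{thebibliography}
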